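# Colored vertices and regular sequences in polytope algebras

## Four corners of a square

Fix a field $K$. Let $R$ be the subring of $K[t,x,y]$ spanned by the monomials $t^rx^py^q$ with $0\le p,q\le r$. The monomials with $r=1$ sit at the four corners of the unit square:
$$t,\qquad a=tx,\qquad b=ty,\qquad c=txy .$$
They satisfy $tc=ab$, and this is the only relation: $R\cong K[T,A,B,C]/(TC-AB)$. The four corners generate $R$, because $t^rx^py^q$ equals $t^{r-p}a^{p-q}c^q$ if $p\ge q$ and $t^{r-q}b^{q-p}c^p$ if $q\ge p$. There are no further relations: replacing $AB$ by $TC$ as long as possible turns every monomial into some $T^iA^jC^l$ or $T^iB^jC^l$, and distinct monomials of this shape have distinct images $t^{i+j+l}x^{j+l}y^l$ or $t^{i+j+l}x^ly^{j+l}$. The ring $R$ is a domain of Krull dimension $3$.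

Color each corner by the sum of its coordinates: $t$ has color $0$, both $a$ and $b$ have color $1$, and $c$ has color $2$. Fix $k\ge1$ and add up the $k$-th powers color by color, keeping $t$ itself for color $0$. This gives three elements in a ring of dimension three:
$$t,\qquad a^k+b^k,\qquad c^k .$$
Do they form a regular sequence? We test each one modulo its predecessors.

* The element $t$ is a nonzerodivisor because $R$ is a domain, and $R/(t)=K[a,b,c]/(ab)$.
* If $f\cdot(a^k+b^k)$ is divisible by $ab$ in $K[a,b,c]$, then $f$ is divisible by $ab$, because neither of the primes $a$, $b$ divides $a^k+b^k$. So $a^k+b^k$ is a nonzerodivisor on $R/(t)$.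
* The next quotient is a polynomial ring in $c$ over $B=K[a,b]/(ab,\,a^k+b^k)$, so $c^k$ is a nonzerodivisor on it.

The answer is yes. We can also count. The ring $K[a,b]/(ab)$ has basis $1,a^i,b^i$ $(i\ge1)$, and in it the ideal of $a^k+b^k$ is spanned by $a^k+b^k$ and all $a^{k+i},b^{k+i}$ with $i\ge1$. So $B$ has basis $1,a,\dots,a^k,b,\dots,b^{k-1}$, hence dimension $2k$, and the final quotient has dimension $2k\cdot k=2k^2$.

The choice of colors matters. Give $x$ weight $1$ and $y$ weight $2$: the corners get colors $0,1,2,3$, and we have four elements in a ring of dimension three, too many for a regular sequence. Give $x$ weight $1$ and $y$ weight $0$, and take $k=1$: the color sums are $t+b$ and $a+c$. Setting $b=-t$ and $c=-a$ turns the relation $tc=ab$ into $-ta=-at$, which says nothing, so the quotient is $K[t,a]$. In this bad case the two ends of an edge share a color. In the good case the corners sharing a color are opposite, and the relation $tc=ab$ controls their product.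

We now replace the square by a product of $n$ simplices of dimension $m$. The vertices are again colored by a weight, and we ask whether the color sums form a regular sequence.

## Polytope algebras, color degrees, and the conjecture

Throughout, $\mathbb N=\{0,1,2,\dots\}$ and $\overline K$ is an algebraic closure of $K$.

**Definition 1.** Let $Q\subseteq\mathbb R^d$ be a lattice polytope. The algebra $K[Q]$ has as $K$-basis the monomials $t^rx^v$ with $r\in\mathbb N$ and $v\in rQ\cap\mathbb Z^d$, where $x^v=\prod_jx_j^{v_j}$ and $t^rx^v\cdot t^sx^w=t^{r+s}x^{v+w}$. These basis elements are its *monic monomials*. The *projective degree* is $\mathrm{pdeg}(t^rx^v)=r$.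

The multiplication makes sense because $rQ+sQ\subseteq(r+s)Q$. For $Q=[0,1]^2$ we get the ring $R$ above. For the segment $Q=[0,2]$, the monomials of projective degree $1$ are $t,\,tx,\,tx^2$, and $(tx)^2=t\cdot tx^2$.

Let $\Delta_m=\operatorname{conv}(0,e_1,\dots,e_m)\subseteq\mathbb R^m$ be the unit simplex, and let $(\Delta_m)^{\times n}\subseteq\mathbb R^{mn}$ be its $n$-fold product, with coordinates $v=(v_{b,j})_{1\le b\le n,\,1\le j\le m}$. The square is $(\Delta_1)^{\times2}$.

**Definition 2.** On $K[(\Delta_m)^{\times n}]$ the *color degree* given by the weight vector $\boldsymbol a'=(1,2,\dots,m)$ on each factor is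
$$\mathrm{cdeg}(t^rx^v)=\sum_{b=1}^n\sum_{j=1}^m j\,v_{b,j}.$$

A lattice point of $\Delta_m$ has nonnegative integer coordinates with sum at most $1$, so it is one of $e_0:=0,e_1,\dots,e_m$. Hence the lattice points of $(\Delta_m)^{\times n}$ are its vertices. They are indexed by $J=(j_1,\dots,j_n)\in\{0,\dots,m\}^n$, where the $b$-th component of the vertex is $e_{j_b}$. Write $y_J$ for the corresponding monic monomial of projective degree $1$. Then $\mathrm{cdeg}(y_J)=j_1+\dots+j_n$, and the colors that occur are $0,1,\dots,mn$. In the square, $t=y_{00}$, $a=y_{10}$, $b=y_{01}$, $c=y_{11}$.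

Recall that $f_1,\dots,f_s$ is a *regular sequence* in $R$ if each $f_i$ is a nonzerodivisor on $R/(f_1,\dots,f_{i-1})$ and $R/(f_1,\dots,f_s)\ne0$. The following is conjectured in Fabián Levicán-Santibáñez, Marino Romero, "Color rules for cyclic wreath products and semigroup algebras from projective toric varieties", arXiv:2504.19008 (2025), for $K$ of characteristic zero.

**Conjecture.** Let $m,n,k\ge1$. The elements
$$e^0=t,\qquad e^i_{m,n,k}=\sum_{j_1+\dots+j_n=i}y_J^{\,k}\quad(i=1,\dots,mn)$$
form a regular sequence in $K[(\Delta_m)^{\times n}]$ of maximal length.

It is true, over every field.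

**Theorem A.** Let $K$ be any field and $m,n,k\ge1$. Then $e^0=t,\ e^1_{m,n,k},\dots,e^{mn}_{m,n,k}$ is a regular sequence of maximal length $mn+1$ in $R=K[(\Delta_m)^{\times n}]$.

One case is immediate. For $n=1$, the lattice points of $r\Delta_m$ correspond to the monomials of degree $r$ in the $m+1$ variables $y_0=t$, $y_j=tx_j$. So $K[\Delta_m]=K[y_0,\dots,y_m]$ is a polynomial ring, and the sequence is $y_0,y_1^k,\dots,y_m^k$, which is regular. The case $m=1$, $n=2$ is the square.

## From nonzerodivisors to points

For the square we checked nonzerodivisors one at a time. The reason that worked for $t$, namely that $R$ is a domain, is already unavailable for the second element: $R/(t)=K[a,b,c]/(ab)$ has zero divisors. One step later nilpotents appear; for $k=1$ we have $R/(t,a+b)=K[a,c]/(a^2)$. We could continue only because we had explicit presentations of the quotients. For general $m,n$ we want a test that looks at all the elements at once. The Cohen–Macaulay property supplies it.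

Let $Q\subseteq\mathbb R^d$ be a $d$-dimensional lattice polytope and $R=K[Q]$, graded by $\mathrm{pdeg}$, with $R_0=K$ and $R_+=\bigoplus_{r>0}R_r$.

**Fact 1.** $R$ is a Noetherian Cohen–Macaulay domain of Krull dimension $d+1$.

The set $\{(r,v):v\in rQ\cap\mathbb Z^d\}$ consists of the lattice points of a $(d+1)$-dimensional rational polyhedral cone. By Gordan's lemma it is a finitely generated normal affine semigroup, of rank $d+1$. By Hochster's theorem (*Rings of invariants of tori, Cohen–Macaulay rings generated by monomials, and polytopes*, Ann. of Math. 96 (1972)), its semigroup algebra is Cohen–Macaulay over any field.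

**Fact 2.** Let $\theta_0,\dots,\theta_d\in R_+$ be homogeneous. They form a regular sequence if and only if $\dim_KR/(\theta_0,\dots,\theta_d)<\infty$. Moreover, every regular sequence in $R$ has length at most $d+1$.

If the quotient is finite-dimensional, the $d+1=\dim R$ elements $\theta_i$ are a homogeneous system of parameters. In a Cohen–Macaulay positively graded $K$-algebra every such system is a regular sequence, in any order (e.g. Bruns–Herzog, *Cohen–Macaulay Rings*, §§1.5 and 2.1). Conversely, each element of a homogeneous regular sequence lowers the dimension of the graded quotient by one, so after $d+1$ steps the dimension is $0$ and the quotient is finite-dimensional. Finally, a proper ideal generated by a regular sequence of length $s$ has height $s$, and heights are at most $\dim R=d+1$. So a regular sequence of length $d+1$ has maximal length.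

**Fact 3.** Let $I\subseteq R_+$ be an ideal. If the only $K$-algebra homomorphism $\varphi:R\to\overline K$ with $\varphi(I)=0$ is the one with kernel $R_+$, then $\dim_KR/I<\infty$.

Let $\mathfrak m\supseteq I$ be a maximal ideal. By the Nullstellensatz $R/\mathfrak m$ is finite over $K$, so it embeds in $\overline K$ over $K$. Thus $\mathfrak m$ is the kernel of some $\varphi$ killing $I$, and $\mathfrak m=R_+$. So the finitely generated $K$-algebra $R/I$ has the single maximal ideal $R_+/I$. In such an algebra the intersection of the maximal ideals is the nilradical (it is a Jacobson ring), and $R_+/I$ is finitely generated, hence nilpotent: $R_+^N\subseteq I$ for some $N$. Each $R_+^i/R_+^{i+1}$ is a finitely generated module over $R/R_+=K$, so $R/R_+^N$ is finite-dimensional, and so is $R/I$.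

**Fact 4.** If $\varphi:R\to\overline K$ kills $tx^u$ for every vertex $u$ of $Q$, then $\ker\varphi=R_+$.

Let $r\ge1$ and $v\in rQ\cap\mathbb Z^d$. By Carathéodory's theorem $v/r$ is a convex combination of affinely independent vertices of $Q$. The coefficients are the unique solution of a linear system with rational data, so they are rational. Hence $v=\sum_u\lambda_uu$ with rational $\lambda_u\ge0$ and $\sum_u\lambda_u=r$. Choose $N\ge1$ with all $N\lambda_u$ integers. Then
$$(t^rx^v)^N=\prod_u(tx^u)^{N\lambda_u}.$$
Some exponent on the right is positive, so $\varphi$ kills the right side, and $\varphi(t^rx^v)=0$. Thus $R_+\subseteq\ker\varphi$, and equality holds because $R_+$ is maximal.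

Together these facts reduce Theorem A to a statement about points: *a homomorphism $\varphi:R\to\overline K$ that kills $e^0,\dots,e^{mn}$ must kill every $y_J$.*

## A base vertex that is not killed

Let $\varphi$ kill all the $e^i$. There are $(m+1)^n$ unknown values $\varphi(y_J)$ and only $mn+1$ equations. Each equation involves many unknowns whose $k$-th powers could cancel, so the multiplicative relations among the $y_J$ must be used. The natural way is to parametrize. Start at the vertex $(0,\dots,0)$, where $y_{(0,\dots,0)}=t$, and change one entry at a time:
$$y_J\,t^{\,n-1}=\prod_{b=1}^n y_{(0,\dots,0,j_b,0,\dots,0)}\qquad(j_b\text{ in position }b).$$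
If $\varphi(t)\neq0$, this determines every $\varphi(y_J)$ from $mn+1$ values. But $e^0=t$ is in our sequence, so $\varphi(t)=0$. For $n\ge2$ the left side is then sent to $0$, whatever $\varphi(y_J)$ is, and the parametrization gives no information about $\varphi(y_J)$.

There really are homomorphisms of this kind. On the square, $\varphi(a)=1$, $\varphi(t)=\varphi(b)=\varphi(c)=0$ respects $tc=ab$, so it defines a homomorphism. It kills $t$ and is not trivial.

The way past this is that nothing forces the base vertex to be $(0,\dots,0)$. Any vertex $L$ with $\varphi(y_L)\ne0$ will do, and by Fact 4 there is one unless $\ker\varphi=R_+$. Around such an $L$ the values $\varphi(y_J)$ factor over $b=1,\dots,n$. Since colors add over the factors, the generating function of the color sums becomes a product of $n$ polynomials in one variable. In the example take $L=(1,0)$. Normalizing by $\varphi(y_L)=1$, the first factor has values $\varphi(y_{00})=0$, $\varphi(y_{10})=1$ and gives the polynomial $q$; the second has values $\varphi(y_{10})=1$, $\varphi(y_{11})=0$ and gives $1$. Their product $q$ is nonzero, and its coefficient at $q^1$ is $\varphi(a)^k+\varphi(b)^k=1$.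 So this $\varphi$ does not kill $e^1$.

## Proof of Theorem A by a product of polynomials

Write $e^i=e^i_{m,n,k}$.

**Step 1.** *This step reduces the theorem to homomorphisms into $\overline K$.* The polytope $(\Delta_m)^{\times n}$ has dimension $mn$, so $\dim R=mn+1$ by Fact 1. The elements $e^0,\dots,e^{mn}$ are $mn+1$ homogeneous elements of positive projective degree. By Facts 2 and 3 it suffices to show that any $K$-algebra homomorphism $\varphi:R\to\overline K$ killing all of them has kernel $R_+$. Suppose $\varphi$ kills all of them but $\ker\varphi\neq R_+$.

**Step 2.** *This step factors the values $\varphi(y_J)$.* By Fact 4 there is $L=(l_1,\dots,l_n)$ with $\lambda:=\varphi(y_L)\ne0$. Let $L[b\to j]$ denote $L$ with its $b$-th entry replaced by $j$. For every $J$,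
$$y_J\,y_L^{\,n-1}=\prod_{b=1}^n y_{L[b\to j_b]}.\tag{1}$$
Both sides have projective degree $n$. In component $b$ the left side has exponent $e_{j_b}+(n-1)e_{l_b}$. On the right, the $b$-th factor contributes $e_{j_b}$ and each of the other $n-1$ factors contributes $e_{l_b}$, so the exponents agree. Put $z_{b,j}=\varphi(y_{L[b\to j]})/\lambda$. Applying $\varphi$ to (1) gives $\varphi(y_J)\,\lambda^{n-1}=\lambda^n\prod_bz_{b,j_b}$, that is,
$$\varphi(y_J)=\lambda\prod_{b=1}^nz_{b,j_b}\quad\text{for all }J,\qquad\text{and}\qquad z_{b,l_b}=1\ \text{ for all } b.\tag{2}$$

**Step 3.** *This step packs all the equations $\varphi(e^i)=0$ into one polynomial identity.* Let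
$$f_b(q)=\sum_{j=0}^mz_{b,j}^{\,k}\,q^j\in\overline K[q].$$
Each $f_b$ is nonzero, since its coefficient at $q^{l_b}$ is $1$. Choosing one term from each factor and using (2),
$$\lambda^k\prod_{b=1}^nf_b(q)=\sum_J\Bigl(\lambda\prod_bz_{b,j_b}\Bigr)^{k}q^{j_1+\dots+j_n}=\sum_J\varphi(y_J)^k\,q^{j_1+\dots+j_n}.$$
Sort by powers of $q$. Only $J=(0,\dots,0)$ contributes to $q^0$, and for $i\ge1$ the coefficient of $q^i$ is $\varphi(e^i)$. Hence
$$\lambda^k\prod_{b=1}^nf_b(q)=\varphi(t)^k+\sum_{i=1}^{mn}\varphi(e^i)\,q^i=0.\tag{3}$$

**Step 4.** *This step draws the contradiction.* The ring $\overline K[q]$ is an integral domain, $\lambda\neq0$, and every $f_b\ne0$, so the left side of (3) is nonzero. This contradiction proves Theorem A. $\blacksquare$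

The $k$-th powers were taken only of single values and of products, never of sums, so the characteristic of $K$ plays no role.

## The dimension of the quotient

For the square the quotient had dimension $2k^2$. The general count follows from Theorem A.

**Corollary.** $R=K[(\Delta_m)^{\times n}]$ is a finite free module over the polynomial ring $K[e^0,\dots,e^{mn}]$, and
$$\dim_KR/(e^0,\dots,e^{mn})=k^{mn}\,\frac{(mn)!}{(m!)^n}.$$

*Proof.* Write $H_M(s)=\sum_r\dim_K(M_r)\,s^r$ for the Hilbert series of a graded module $M$, and $\overline R=R/(e^0,\dots,e^{mn})$.

**Step 1.** *This step relates the Hilbert series of $R$ and $\overline R$.* If $\theta$ is homogeneous of degree $\delta$ and a nonzerodivisor on $M$, then multiplication by $\theta$ embeds $M_{r-\delta}$ in $M_r$ for every $r$, so $H_{M/\theta M}(s)=(1-s^\delta)H_M(s)$. We have $\mathrm{pdeg}(e^0)=1$ and $\mathrm{pdeg}(e^i)=k$ for $i\ge1$. Applying this along the regular sequence,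
$$H_{\overline R}(s)=(1-s)(1-s^k)^{mn}H_R(s).\tag{4}$$

**Step 2.** *This step proves freeness, which is the standard property of homogeneous systems of parameters in Cohen–Macaulay graded algebras.* Let $T=K[T_0,\dots,T_{mn}]$ with $\deg T_0=1$ and $\deg T_i=k$ for $i\ge1$, acting on $R$ through $T_i\mapsto e^i$. Lift a homogeneous $K$-basis of the finite-dimensional space $\overline R$ to homogeneous elements of $R$, choosing $1$ as the lift in degree $0$. By graded Nakayama the lifts generate $R$ over $T$. So there is a degree-preserving surjection onto $R$ from a free $T$-module with Hilbert series $H_{\overline R}(s)/\bigl((1-s)(1-s^k)^{mn}\bigr)$, and by (4) this equals $H_R(s)$. A degree-preserving surjection between graded spaces with equal finite dimensions in each degree is an isomorphism. So $R$ is free over $T$ of finite rank. Since $1$ is one of the basis elements, $T\to R$ is injective, so $T$ is identified with $K[e^0,\dots,e^{mn}]$.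

**Step 3.** *This step computes $H_R$.* The polytope $r\Delta_m$ has $\binom{m+r}{m}$ lattice points, so $\dim_KR_r=\binom{m+r}{m}^n$ for all $r\ge0$. This is a polynomial in $r$ of degree $D=mn$ with leading coefficient $1/(m!)^n$. Write it as $\sum_{i=0}^Dc_i\binom{r+i}{i}$. Comparing leading coefficients gives $c_D=D!/(m!)^n$. Since $\sum_r\binom{r+i}{i}s^r=(1-s)^{-i-1}$,
$$H_R(s)=\frac{h(s)}{(1-s)^{mn+1}},\qquad h(s)=\sum_{i=0}^Dc_i(1-s)^{D-i},\qquad h(1)=c_D=\frac{(mn)!}{(m!)^n}.$$

**Step 4.** *This step evaluates at $s=1$.* By (4),
$$H_{\overline R}(s)=(1-s)(1-s^k)^{mn}\frac{h(s)}{(1-s)^{mn+1}}=h(s)\,(1+s+\dots+s^{k-1})^{mn},$$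
and $s=1$ gives $k^{mn}h(1)$. $\blacksquare$

For $m=1$, $n=2$ this is $k^2\cdot2!/1=2k^2$, as counted by hand.

## General polytopes: the lowest color on a face

Look again at the contradiction in (3), but only at the lowest coefficient. Let $j_b^-$ be the least $j$ with $z_{b,j}\ne0$, and $J^-=(j_1^-,\dots,j_n^-)$. By (2), $\varphi(y_J)\ne0$ exactly when all $z_{b,j_b}\neq0$. So $J^-$ is the only surviving index of its color, and the color sum of that color is sent to a single nonzero term. The whole argument needs only this: *among the lattice points that survive under $\varphi$, exactly one has the lowest color.* In this form it applies to any lattice polytope.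

**Setting.** Let $Q\subseteq\mathbb R^d$ be a $d$-dimensional lattice polytope with $d\ge1$, and let $K$ be any field. Let $w:\mathbb R^d\to\mathbb R$ be linear with $w(\mathbb Z^d)\subseteq\mathbb Z$, and put $W=w(Q\cap\mathbb Z^d)$. Choose arbitrary $c_v\in K\setminus\{0\}$ for $v\in Q\cap\mathbb Z^d$ and arbitrary integers $k_i\ge1$ for $i\in W$. Set
$$\theta_i=\sum_{v\in Q\cap\mathbb Z^d,\ w(v)=i}c_v\,(tx^v)^{k_i}\qquad(i\in W).$$

**Theorem B.**

1. $K[Q]/(\theta_i:i\in W)$ is finite-dimensional over $K$ if and only if $w$ is non-constant on every edge of $Q$. In that case $|W|\ge d+1$.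
2. $(\theta_i)_{i\in W}$ (in any order) is a regular sequence of maximal length $d+1$ if and only if $w$ is non-constant on every edge of $Q$ and $|W|=d+1$.

In particular the answer does not depend on $K$, the $c_v$ or the $k_i$.

Two examples show what the conditions do. For $Q=[0,2]$, $w(v)=v$ and all $k_i=c_v=1$, the elements are $t,tx,tx^2$. They generate $R_+$, so the quotient is $K$. But there are three of them and $\dim R=2$, so they are not a regular sequence: $|W|=3>d+1$.

For $Q=\operatorname{conv}\{(\pm1,0),(0,\pm1)\}$ and $w(v)=v_1$, no edge is $w$-constant and $W=\{-1,0,1\}$ has $3=d+1$ elements, so Theorem B promises a regular sequence. Take all $k_i=1$. Up to nonzero scalars the elements are $tx_1^{-1}$, $tx_1$ and $c\,tx_2+c'\,t+c''\,tx_2^{-1}$ with $c,c',c''\ne0$. Here is the check by hand. Suppose $\varphi$ kills these three. From $tx_1\cdot tx_1^{-1}=t^2$ we get $\varphi(t)=0$. Then $tx_2\cdot tx_2^{-1}=t^2$ gives $\varphi(tx_2)\varphi(tx_2^{-1})=0$, while $c\,\varphi(tx_2)+c''\varphi(tx_2^{-1})=0$. So both vanish, and $\ker\varphi=R_+$ by Fact 4. Here the interior lattice point $0$ could survive only if all vertices survived. The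 proof shows that this is the general pattern.

*Proof of Theorem B.* Write $R=K[Q]$; the faces of $Q$ include $Q$ itself. We use these standard facts: intersections of faces are faces, a face of a face of $Q$ is a face of $Q$, every face is the set where some linear functional is maximal, a point of a polytope lying in no proper face is in the relative interior, and a polytope of dimension at least $1$ has an edge.

**Step 1 (the surviving set and its face).** *This step sets up the "if" half of part 1.* Assume $w$ is non-constant on every edge. Let $\varphi:R\to\overline K$ kill all $\theta_i$, and suppose $\ker\varphi\ne R_+$. By Fact 4 the set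
$$S=\{v\in Q\cap\mathbb Z^d:\varphi(tx^v)\neq0\}$$
is non-empty. Let $F$ be the smallest face of $Q$ containing $S$.

**Step 2 (every vertex of $F$ lies in $S$).** *This step shows that survival spreads to the vertices of $F$, where lowest colors are attained.* Let $p=\frac1{|S|}\sum_{v\in S}v$. Suppose $p$ lies in a proper face $F'$ of $F$, cut out by $\ell\le\gamma$ on $F$ with equality exactly on $F'$. The average of the numbers $\ell(v)\le\gamma$, $v\in S$, equals $\gamma$, so they all equal $\gamma$ and $S\subseteq F'$, against the minimality of $F$. So $p$ lies in the relative interior of $F$.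

Now we write $p$ as a combination of *all* vertices of $F$ with positive rational coefficients. Let $\nu$ be the number of vertices of $F$. For rational $\varepsilon>0$ with $\varepsilon\nu<1$ put
$$p_\varepsilon=\frac{p-\varepsilon\sum_uu}{1-\varepsilon\nu},$$
the sum being over the vertices $u$ of $F$. This point is rational, lies in the affine hull of $F$, and tends to $p$ as $\varepsilon\to0$. So for small $\varepsilon$ it lies in $F$. As in Fact 4, $p_\varepsilon=\sum_u\mu_uu$ with rational $\mu_u\ge0$ and $\sum_u\mu_u=1$. Hence $p=\sum_u\lambda_uu$ with $\lambda_u=\varepsilon+(1-\varepsilon\nu)\mu_u>0$ rational and $\sum_u\lambda_u=1$. Choose $N\ge1$ with all $N\lambda_u$ integers. Since $\sum_{v\in S}Nv=N|S|\,p$,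
$$\prod_{v\in S}(tx^v)^N=\prod_u(tx^u)^{N|S|\lambda_u},\tag{5}$$
and both sides have projective degree $N|S|$. All exponents on the right are positive. The left side is not killed by $\varphi$, so $\varphi(tx^u)\ne0$ for every vertex $u$ of $F$.

**Step 3 (one survivor of lowest color).** *This step produces the contradiction.* The set where $w$ is minimal on $F$ is a face of $F$, hence of $Q$. If its dimension were at least $1$, it would contain an edge of $Q$ on which $w$ is constant. So it is a single vertex $u$ of $F$, and $u\in S$ by Step 2. Let $i=w(u)$. As $S\subseteq F$, every other element of $S$ has $w$-value greater than $i$. So in $\varphi(\theta_i)$ the only nonzero term is the one from $u$, and $\varphi(\theta_i)=c_u\,\varphi(tx^u)^{k_i}\ne0$, a contradiction. Hence $\ker\varphi=R_+$ for every $\varphi$ killing all $\theta_i$. By Fact 3 the quotient is finite-dimensional.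

**Step 4 (the bound on $|W|$).** *This step completes the "if" half.* The quotient is finite-dimensional and graded, so $R_+$ is a minimal prime over $(\theta_i:i\in W)$. Since $R$ is a finitely generated domain over $K$ and $R/R_+=K$, the height of $R_+$ is $\dim R=d+1$. By Krull's height theorem $|W|\ge d+1$.

**Step 5 (a $w$-constant edge prevents finiteness).** *This step proves the "only if" half of part 1.* Suppose $w$ equals $i$ on an edge $E$ of $Q$. Let $\ell\le\gamma$ on $Q$ with equality exactly on $E$. For $v\in rQ$ and $v'\in sQ$ we have $\ell(v)\le r\gamma$ with equality iff $v\in rE$, and similarly for $v'$. So $v+v'\in(r+s)E$ if and only if $v\in rE$ and $v'\in sE$. Hence sending $t^rx^v$ to itself if $v\in rE$, and to $0$ otherwise, defines a surjective ring homomorphism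
$$\pi:K[Q]\to K[E]:=\bigoplus_r\bigoplus_{v\in rE\cap\mathbb Z^d}K\,t^rx^v .$$
The ring $K[E]$ is a finitely generated algebra, being a quotient of $R$. It is an affine semigroup algebra, a domain whose dimension is the rank of its semigroup. That rank is $2$, because the exponents $(r,v)$ lie in the plane spanned by $(1,u)$ and $(1,u')$, where $u,u'$ are the two ends of $E$.

A term $(tx^v)^{k_j}$ of $\theta_j$ survives under $\pi$ only if $v\in E$, and then $j=w(v)=i$. So $\pi(\theta_j)=0$ for $j\ne i$, and $K[E]/(\pi(\theta_i))$ is a quotient of $K[Q]/(\theta_j:j\in W)$. The element $\pi(\theta_i)$ is homogeneous of positive degree, so it generates a proper ideal. A minimal prime over it has height at most $1$ by Krull, so $K[E]/(\pi(\theta_i))$ has dimension at least $2-1=1$. It is not finite-dimensional over $K$, and therefore neither is $K[Q]/(\theta_j:j\in W)$.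

**Step 6 (part 2).** *This step translates finiteness into regularity.* If $w$ is non-constant on every edge and $|W|=d+1$, then part 1 and Fact 2 show that the $\theta_i$, in any order, form a regular sequence of length $d+1$, which is maximal. Conversely, a regular sequence $(\theta_i)_{i\in W}$ of length $d+1$ has exactly $|W|=d+1$ members. By Fact 2 the quotient is finite-dimensional, and by part 1 $w$ is non-constant on every edge. $\blacksquare$

Theorem A is recovered with $Q=(\Delta_m)^{\times n}$ and $w=\mathrm{cdeg}$. Along an edge exactly one index $j_b$ changes, so $w$ is non-constant on it. Moreover $W=\{0,\dots,mn\}$ has $mn+1=d+1$ elements. Take all $c_v=1$, $k_0=1$ and $k_i=k$ for $i\ge1$. In addition, we see that arbitrary nonzero coefficients and arbitrary exponents $k_i$ depending on $i$ are allowed.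

## Sumsets and the weights that work on products of simplices

Theorem B turns the choice of weights on a product of simplices into a question about the size of a sumset. Take $m=n=2$, so that regularity needs five colors. The weight $(1,2)$ gives $\{0,1,2\}+\{0,1,2\}=\{0,1,2,3,4\}$, which has the right size. The weight $(1,3)$ gives $\{0,1,3\}+\{0,1,3\}=\{0,1,2,3,4,6\}$, which has six elements, too many. The weight $(1,-1)$ gives $\{-1,0,1\}+\{-1,0,1\}=\{-2,\dots,2\}$, again five.

**Theorem C.** Let $Q=\Delta_{m_1}\times\dots\times\Delta_{m_n}$ with all $m_b\ge1$, and $w(v)=\sum_b\sum_{j\ge1}a_{b,j}v_{b,j}$ with $a_{b,j}\in\mathbb Z$. Put $a_{b,0}=0$ and $A_b=\{a_{b,0},\dots,a_{b,m_b}\}$. For any choice of $K$, $c_v$, $k_i$ as in the Setting, the elements $(\theta_i)_{i\in W}$ form a regular sequence of maximal length $1+\sum_bm_b$ if and only if $|A_b|=m_b+1$ for all $b$ and either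

- $n=1$, or
- $n\ge2$ and, for some integer $g\ge1$, every $A_b$ is an arithmetic progression with common difference $g$.

In particular, for $n\ge2$ and the same weight vector $\boldsymbol a$ on each factor $\Delta_m$, the valid weight vectors are exactly those for which $\{0,a_1,\dots,a_m\}=g\cdot\{-s,-s+1,\dots,m-s\}$ with $g\ge1$ and $0\le s\le m$. Up to a permutation of the $m+1$ vertices of $\Delta_m$, a positive scaling and a translation of the set of colors, the weight $(1,\dots,m)$ of the conjecture is the only one.

*Proof.*

**Step 1.** *This step translates both conditions of Theorem B.* Faces of a product are products of faces, so an edge of $Q$ is an edge of one factor times vertices of the others. Any two vertices of a simplex span an edge. So $w$ is non-constant on all edges iff for each $b$ the numbers $a_{b,0},\dots,a_{b,m_b}$ are distinct, i.e. $|A_b|=m_b+1$. By Theorem B this condition is necessary, so we assume it from now on. The lattice points of $Q$ are its vertices, so $W=A_1+\dots+A_n$. Since $Q$ has dimension $\sum_bm_b$, the property is now equivalent to $|W|=1+\sum_bm_b$. For $n=1$ we have $|W|=|A_1|=1+m_1$ automatically.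 Let $n\ge2$.

**Step 2.** *This step shows that, in the case of equality, the color of a vertex depends only on its rank.* Sort $A_b=\{\alpha_{b,0}<\dots<\alpha_{b,m_b}\}$. For $I=(i_1,\dots,i_n)\in\prod_b\{0,\dots,m_b\}$ put $\sigma(I)=\sum_b\alpha_{b,i_b}$ and $|I|=\sum_bi_b$. Consider a path from $(0,\dots,0)$ to $(m_1,\dots,m_n)$ that raises one coordinate by $1$ at each step. Along it $\sigma$ is strictly increasing, and it visits $1+\sum_bm_b$ index vectors, so it gives $1+\sum_bm_b$ distinct elements of $W$. Suppose $|W|=1+\sum_bm_b$. Then every path runs through all of $W$ in increasing order. An index vector $I$ on a path is its $(|I|+1)$-st point, so $\sigma(I)$ is the $(|I|+1)$-st smallest element of $W$. Every $I$ lies on some path, so $\sigma(I)$ depends only on $|I|$.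

**Step 3.** *This step compares gaps in different factors.* Let $b\ne c$, $0\le i<m_b$ and $0\le j<m_c$. Take two index vectors that agree outside $b,c$ and have entries $(i+1,j)$ and $(i,j+1)$ there. They have equal $|I|$, so by Step 2
$$\alpha_{b,i+1}+\alpha_{c,j}=\alpha_{b,i}+\alpha_{c,j+1},\qquad\text{i.e.}\qquad\alpha_{b,i+1}-\alpha_{b,i}=\alpha_{c,j+1}-\alpha_{c,j}.$$
So every gap of $A_b$ equals every gap of $A_c$. Since $n\ge2$ and all $m_c\ge1$, each $A_b$ has another set $A_c$ with at least one gap to compare with. Hence all gaps within one $A_b$ agree, and all gaps of all the sets equal one common $g\ge1$.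

**Step 4.** *This step proves the converse.* If every $A_b$ is a progression with difference $g$, then $\sigma(I)=\sigma(0,\dots,0)+g|I|$. As $|I|$ takes exactly the values $0,\dots,\sum_bm_b$, we get $|W|=1+\sum_bm_b$.

**Step 5.** *This step treats equal weights on all factors.* Let $n\ge2$ and let every $A_b$ be $A=\{0,a_1,\dots,a_m\}$. The criterion says that $A$ is a progression of $m+1$ terms with some difference $g\ge1$. Since $0\in A$, exactly $s$ terms lie below $0$ for some $0\le s\le m$, so $A=g\cdot\{-s,\dots,m-s\}$. Conversely, every $A$ of this form is such a progression. Translating the colors by $gs$ and dividing by $g$ turns $A$ into $\{0,1,\dots,m\}$. Permuting the $m+1$ vertices $e_0,\dots,e_m$ then gives $e_j$ the color $j$, which is the weight $(1,\dots,m)$. $\blacksquare$
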